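\title{Limit $F$-signature and normalized volume for homogeneous polynomials in two variables}

\begin{abstract}
Let $f\in\mathbb C[x,y]$ be a nonzero homogeneous polynomial and $t\ge 0$ a rational number. We prove that the $F$-signatures of the reductions modulo $p$ of the pair $(\mathbb A^2,f^t)$ at the origin converge, as $p\to\infty$, to one quarter of its normalized volume. The error is at most $\max(0,n-2)^2/(4p^2)$, where $n$ is the number of distinct lines in $\{f=0\}$. Both invariants are written as the same main term minus the square of a defect. Over $\mathbb C$ the defect is computed in closed form; in characteristic $p$ it is a limit of syzygy gaps, which we bound by differentiating a syzygy of minimal degree. The constant $(n-2)^2/4$ is sharp when the coefficients of the lines may vary, and the order $p^{-2}$ is optimal for a fixed pair.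
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $f\in\mathbb C[x,y]$ be a nonzero homogeneous polynomial (a nonzero constant is allowed), let $t\ge0$ be a rational number, and put $X=\operatorname{Spec}\mathbb C[x,y]$ and $\Delta=t\operatorname{div}(f)$. We compare two numbers that measure how singular the pair $(X,\Delta)$ is at the origin $0$. One is defined by valuations over $\mathbb C$, the other by the Frobenius map after reduction to characteristic $p$.

\subsection*{The normalized volume}
Let $Y$ be a smooth complex surface. A \emph{divisorial valuation} of $Y$ is a valuation $v=b\operatorname{ord}_E$, where $b>0$ is real and $E$ is a prime divisor on a smooth surface $Y'$ with a proper birational morphism $\pi\colon Y'\to Y$. Its \emph{center} on $Y$ is $\pi(E)$, a point or a curve. Its \emph{log discrepancy} $A_Y(v)$ is $b(1+a)$, where $a$ is the coefficient of $E$ in $K_{Y'}-\pi^*K_Y$; it does not depend on the choice of $Y'$. For an $\mathbb R$-divisor $G=\sum g_jG_j$ put $v(G)=\sum g_jv(\varphi_j)$, where $\varphi_j$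 is a local equation of $G_j$ along the center. For an effective $\mathbb R$-divisor $\Delta$ on $X$ put $A_{X,\Delta}(v)=A_X(v)-v(\Delta)$. The pair $(X,\Delta)$ is \emph{klt at $0$} if $A_{X,\Delta}(v)>0$ for every divisorial $v$ whose center contains $0$.

For $v$ centered at $0$ let $\mathfrak a_m(v)=\{g\in\mathcal O_{X,0}: v(g)\ge m\}$. The \emph{volume}
\[
\mathrm{vol}(v)=\lim_{m\to\infty}\frac{\operatorname{length}\big(\mathcal O_{X,0}/\mathfrak a_m(v)\big)}{m^2/2}
\]
measures how many conditions it takes to vanish to order $m$ along $v$. (We take the existence of the limit as part of the definition; every estimate below holds for the lower and the upper limit alike.) Replacing $v$ by $bv$ multiplies $A_{X,\Delta}(v)$ by $b$ and $\mathrm{vol}(v)$ by $b^{-2}$, so the product $A_{X,\Delta}(v)^2\,\mathrm{vol}(v)$ depends only on the divisor $E$. If $(X,\Delta)$ is klt at $0$, Li's \emph{normalized volume} is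
\[
\widehat{\mathrm{vol}}(X,\Delta,0)=\inf_v A_{X,\Delta}(v)^2\,\mathrm{vol}(v),
\]
the infimum over divisorial $v$ centered at $0$. If the pair is not klt at $0$ we set $\widehat{\mathrm{vol}}(X,\Delta,0)=0$.

\subsection*{The $F$-signature}
Let $k$ be a finite field of characteristic $p$, let $R=k[x,y]_{(x,y)}$ with maximal ideal $\mathfrak m$, and let $\mathfrak m^{[q]}=(x^q,y^q)$ for $q=p^e$. For $0\ne g\in R$ and rational $t\ge0$ the \emph{$F$-signature} of the pair is
\[
s(R,g^t)=\lim_{e\to\infty}\frac1{p^{2e}}\operatorname{length}_R\Big(R\big/\big(\mathfrak m^{[p^e]}:g^{\lceil t(p^e-1)\rceil}\big)\Big).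
\]
Multiplication by an element $F$ identifies $R/(\mathfrak m^{[q]}:F)$ with the image of $F$ acting on $R/\mathfrak m^{[q]}$, and lengths over $R$ are dimensions over $k$. So the length above is the \emph{rank} of multiplication by $g^{\lceil t(q-1)\rceil}$ on the algebra $k[x,y]/(x^q,y^q)$ of dimension $q^2$, and $s(R,g^t)$ is the proportion of that algebra which survives.

\subsection*{The question}
Let $\Lambda\subset\mathbb C$ be a finitely generated $\mathbb Z$-subalgebra containing the coefficients of $f$. For a maximal ideal $\mu$ of $\Lambda$ the residue field $k(\mu)=\Lambda/\mu$ is finite, of characteristic $p(\mu)$. Let $f_\mu\in k(\mu)[x,y]$ be the image of $f$, let $R_\mu=k(\mu)[x,y]_{(x,y)}$, and write $s_\mu=s(R_\mu,f_\mu^t)$ whenever $f_\mu\ne0$. We say that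
\begin{equation}\tag{$\ast$}\label{eq:star}
\frac{\widehat{\mathrm{vol}}(X,\Delta,0)}4=\lim_{p\to\infty}s_\mu
\end{equation}
holds if there are such a ring $\Lambda$ and a nonempty open set $U\subseteq\operatorname{Spec}\Lambda$ with the following property: for every $\varepsilon>0$ there is an $N$ such that $|s_\mu-\widehat{\mathrm{vol}}(X,\Delta,0)/4|<\varepsilon$ for all maximal ideals $\mu\in U$ with $p(\mu)\ge N$.

It is known that \eqref{eq:star} holds for $f=x^{a_1}y^{a_2}(x+y)^{a_3}$ with integers $a_1\ge a_2\ge a_3\ge0$, $a_1\ge1$, and all rational $t\ge0$. In this case Li computed the left side: $\widehat{\mathrm{vol}}=0$ if $t\ge\min\{1/a_1,\,2/(a_1+a_2+a_3)\}$, and below this threshold $\widehat{\mathrm{vol}}$ equals $4(1-(a_2+a_3)t)(1-a_1t)$ if $a_1\ge a_2+a_3$ and $(2-(a_1+a_2+a_3)t)^2$ if $a_1<a_2+a_3$. It is also known that $\widehat{\mathrm{vol}}(Z,z)/4=\lim_{p\to\infty}s(Z_p,z_p)$ for every two-dimensional klt singularity $(Z,z)$ over $\mathbb C$ with zero boundary, where $Z$ is spread out over a finitely generated $\mathbb Z$-algebra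 and the limit is taken in the same sense. The following question comes from Brosowsky, Coskun, Pande and Tucker \cite{BCPT}.

\medskip
\noindent\textbf{Question.} \emph{Does \eqref{eq:star} hold for all nonzero homogeneous $f\in\mathbb C[x,y]$ and all rational $t\ge0$?}
\medskip

Three lines through the origin can always be moved to $x$, $y$, $x+y$. Four or more lines have cross-ratios, whose reductions vary with $\mu$, so what is needed is an estimate for $s_\mu$ that does not depend on the position of the lines. We prove such an estimate, and the answer to the question is yes.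

\subsection*{Results}
Write $f=\lambda\prod_{i=1}^n\ell_i^{a_i}$ with $\lambda\in\mathbb C^*$, $n\ge0$, $a_i\ge1$, and $\ell_1,\dots,\ell_n$ pairwise non-proportional linear forms. It costs nothing to give the lines arbitrary real coefficients. For $c\in\mathbb R_{\ge0}^n$ put $\Delta_c=\sum_ic_i\{\ell_i=0\}$ and
\[
|c|=\sum_ic_i,\qquad c_{\max}=\max_ic_i\quad(0\text{ if }n=0),\qquad \rho(c)=\max\{0,\,2c_{\max}-|c|\}.
\]
Thus $\rho(c)$ is the amount by which the heaviest line outweighs all the others together, and $\Delta=\Delta_c$ for $c=(ta_1,\dots,ta_n)$.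

\begin{theorem}\label{thm:vol}
Let $c\in\mathbb R^n_{\ge0}$. The pair $(X,\Delta_c)$ is klt at $0$ if and only if $c_{\max}<1$ and $|c|<2$, and then
\[
\widehat{\mathrm{vol}}(X,\Delta_c,0)=(2-|c|)^2-\rho(c)^2 .
\]
That is, the normalized volume equals $(2-|c|)^2$ if $2c_{\max}\le|c|$, and $4(1-c_{\max})(1-|c|+c_{\max})$ otherwise.
\end{theorem}

From now on $\Lambda\subset\mathbb C$ is the ring generated over $\mathbb Z$ by $\lambda^{\pm1}$, the coefficients of the $\ell_i$, the inverses of the determinants of the pairs $(\ell_i,\ell_j)$ for $i<j$, and the inverse of one nonzero coefficient of each $\ell_i$. It contains the coefficients of $f$. For every maximal ideal $\mu$ of $\Lambda$ the reductions $\ell_{i,\mu}$ are nonzero and pairwise non-proportional, and $f_\mu=\lambda_\mu\prod\ell_{i,\mu}^{a_i}\ne0$. For $c\in\mathbb R^n_{\ge0}$ and $p=p(\mu)$ define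
\[
s_\mu(c)=\lim_{e\to\infty}\frac1{p^{2e}}\operatorname{length}\Big(R_\mu\big/\big(\mathfrak m^{[p^e]}:\textstyle\prod_i\ell_{i,\mu}^{\lceil c_i(p^e-1)\rceil}\big)\Big).
\]

\begin{theorem}\label{thm:compare}
Let $\mu$ be a maximal ideal of $\Lambda$, let $p=p(\mu)$, and let $c\in\mathbb R^n_{\ge0}$. The limit $s_\mu(c)$ exists; for rational $t\ge0$ the limit $s_\mu=s(R_\mu,f_\mu^t)$ exists and equals $s_\mu(ta_1,\dots,ta_n)$. If $(X,\Delta_c)$ is not klt at $0$, then $s_\mu(c)=0=\widehat{\mathrm{vol}}(X,\Delta_c,0)$. If $(X,\Delta_c)$ is klt at $0$, then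
\[
0\le\frac{\widehat{\mathrm{vol}}(X,\Delta_c,0)}4-s_\mu(c)\le\frac14\max\Big\{0,\ \frac{\max(0,n-2)^2}{p^2}-\rho(c)^2\Big\}.
\]
\end{theorem}

\begin{corollary}\label{cor:answer}
\begin{enumerate}
\item[(a)] The equality \eqref{eq:star} holds for every nonzero homogeneous $f\in\mathbb C[x,y]$ and every rational $t\ge0$, with $U=\operatorname{Spec}\Lambda$: for every maximal ideal $\mu$ of $\Lambda$,
\[
0\le\frac{\widehat{\mathrm{vol}}(X,\Delta,0)}4-s_\mu\le\frac{\max(0,n-2)^2}{4p(\mu)^2}.
\]
\item[(b)] If $\Lambda'\subset\mathbb C$ is any finitely generated $\mathbb Z$-subalgebra containing the coefficients of $f$, there is a nonempty open set $U'\subseteq\operatorname{Spec}\Lambda'$ such that $f_\mu\neq0$ and $s_\mu$ satisfies the conclusions of Theorem~\ref{thm:compare}, with $c=(ta_1,\dots,ta_n)$, for all maximal $\mu\in U'$. In particular, if $f$ has integer coefficients, then $s\big(\mathbb F_p[x,y]_{(x,y)},(f\bmod p)^t\big)\to\widehat{\mathrm{vol}}(X,\Delta,0)/4$ as $p\to\infty$.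
\item[(c)] Always $s_\mu(c)\le\widehat{\mathrm{vol}}(X,\Delta_c,0)/4$. If $n\le2$, equality holds for all $\mu$. If $2c_{\max}>|c|$, equality holds whenever $p(\mu)\ge(n-2)/(2c_{\max}-|c|)$.
\end{enumerate}
\end{corollary}

\begin{theorem}\label{thm:sharp}
\begin{enumerate}
\item[(a)] The constant $(n-2)^2/4$ is sharp for every $n\ge3$. Let $n=m+2$ and let $\ell_1=x$, $\ell_2=y$ and $\ell_3,\dots,\ell_n$ be the linear factors of $xy(x^m+y^m)$. For every $\mu$ with $p=p(\mu)>m$, the maximum of $\widehat{\mathrm{vol}}(X,\Delta_c,0)/4-s_\mu(c)$ over all $c$ with $(X,\Delta_c)$ klt at $0$ equals $(n-2)^2/(4p^2)$, and it is attained at $c=(1-\frac mp,1-\frac mp,\frac1p,\dots,\frac1p)$.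
\item[(b)] The order $p^{-2}$ is optimal for fixed $(f,t)$. For $f=xy(x+y)$, $t=2/5$ and all primes $p\equiv2,3\pmod5$,
\[
\frac1{25p^2}\le\frac{\widehat{\mathrm{vol}}(X,\Delta,0)}4-s\big(\mathbb F_p[x,y]_{(x,y)},f^{t}\big)\le\frac1{4p^2}.
\]
\end{enumerate}
\end{theorem}

Section~\ref{sec:expect} explains why the two invariants have the same shape. Theorem~\ref{thm:vol} is proved in Section~\ref{sec:vol}. Sections~\ref{sec:gap} and~\ref{sec:bound} take place in characteristic $p$ and contain the main estimate, Proposition~\ref{prop:bound}. The comparison is made in Section~\ref{sec:compare}, and Theorem~\ref{thm:sharp} is proved in Section~\ref{sec:sharp}.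

\section{The common shape of the two invariants}\label{sec:expect}

\subsection*{Monomial valuations}
If $\pi\colon Y'\to Y$ is the blow-up of a point $\xi$ on a smooth surface, with exceptional curve $E$, then $K_{Y'}=\pi^*K_Y+E$, and therefore
\begin{equation}\label{eq:blowup}
A_Y(v)=A_{Y'}(v)+v(E)\qquad\text{for every divisorial $v$ centered at $\xi$.}
\end{equation}
For $v=\operatorname{ord}_E$, the order of vanishing at $\xi$, this gives $A_Y(v)=2$.

\begin{lemma}\label{lem:monomial}
Let $\ell,z$ be independent linear forms on $X$, let $w>0$ be rational, and let $v_w$ be the valuation that assigns to a polynomial in $\ell,z$ the minimum of $wi+j$ over its monomials $\ell^iz^j$. Then $v_w$ is divisorial and centered at $0$, $A_X(v_w)=1+w$, and $\mathrm{vol}(v_w)=1/w$.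
\end{lemma}

\begin{proof}
Consider more generally weights $w_1,w_2>0$ with rational ratio on the coordinates $u_1,u_2$ of an affine plane $Y$; we claim that the monomial valuation $v$ is divisorial with $A_Y(v)=w_1+w_2$. If $w_1=w_2=b$, then $v$ is $b$ times the order of vanishing at the origin and $A_Y(v)=2b$. If $w_1>w_2$, blow up the origin and use the chart $Y'$ with coordinates $u_1'=u_1/u_2$ and $u_2$, in which $E=\{u_2=0\}$. Since $u_1^iu_2^j=u_1'^{\,i}u_2^{i+j}$ and $w_1i+w_2j=(w_1-w_2)i+w_2(i+j)$, the valuation $v$ is monomial on $Y'$ with weights $(w_1-w_2,w_2)$. The subtractive Euclidean algorithm reaches equal weights after finitely many steps, so by induction and \eqref{eq:blowup}, $v$ is divisorial and $A_Y(v)=(w_1-w_2)+w_2+w_2=w_1+w_2$. Finally, the monomials $\ell^iz^j$ with $wi+j<m$ form a basis of $\mathcal O_{X,0}/\mathfrak a_m(v_w)$, and their number is $m^2/(2w)+O(m)$.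
\end{proof}

\subsection*{Two lines}
Take $\ell_1=x$, $\ell_2=y$ and $c_1,c_2<1$. For integers $0\le D_1,D_2\le q$ we have $(x^q,y^q):x^{D_1}y^{D_2}=(x^{q-D_1},y^{q-D_2})$, of colength $(q-D_1)(q-D_2)$. Hence $s_\mu(c)=(1-c_1)(1-c_2)$ in every characteristic. On the other side, for $v_w$ with $\ell=x$ and $z=y$,
\[
A_{X,\Delta_c}(v_w)^2\,\mathrm{vol}(v_w)=\frac{\big(w(1-c_1)+(1-c_2)\big)^2}{w}\ \ge\ 4(1-c_1)(1-c_2)
\]
by the inequality of arithmetic and geometric means, with equality at $w=(1-c_2)/(1-c_1)$. So the infimum over monomial valuations is exactly $4s_\mu(c)$. This is where the factor $4$ in \eqref{eq:star} comes from; for $c=0$ the two numbers are $4$ and $1$.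

\subsection*{Maximal rank}
Now let $F$ be any nonzero form of even degree $d\le2q$ over a field. The graded pieces of $k[x,y]/(x^q,y^q)$ have dimensions $1,2,\dots,q-1,q,q-1,\dots,2,1$ in degrees $0,\dots,2q-2$; call them $h(j)$. Multiplication by $F$ sends degree $j$ to degree $j+d$, so its rank is at most $\sum_j\min\{h(j),h(j+d)\}$. The summands are $1,2,\dots,q-\frac d2,\dots,2,1$, and their sum is $(q-\frac d2)^2$. With $d\approx q|c|$ one is led to the guess $s_\mu(c)=(1-|c|/2)^2$, and this is one quarter of $(2-|c|)^2$, the value of $A_{X,\Delta_c}(v)^2\,\mathrm{vol}(v)$ at the order of vanishing $v=v_1$. The guess is not always right. For two lines,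
\[
(q-D_1)(q-D_2)=\Big(q-\frac{D_1+D_2}2\Big)^2-\frac{(D_1-D_2)^2}4 ,
\]
and $|D_1-D_2|/q$ tends to $|c_1-c_2|=\rho(c)$. This suggests writing both invariants as
\[
\Big(1-\frac{|c|}2\Big)^2-\frac{(\text{defect})^2}4 .
\]
Theorem~\ref{thm:vol} says that over $\mathbb C$ the defect is $\rho(c)$: a heavy line is the only reason to prefer another valuation to $v_1$. In characteristic $p$ the defect is a number $\delta^*(c)$, defined in Section~\ref{sec:gap}, which also records failures of maximal rank caused by Frobenius. The main point of the paper is that these can raise the defect only up to $(n-2)/p$.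

\section{The normalized volume of a weighted line arrangement}\label{sec:vol}

Monomial valuations give the upper bound in Theorem~\ref{thm:vol}. The difficulty is the lower bound, which must hold for all divisorial valuations. It rests on one inequality, Lemma~\ref{lem:AV}: once $v$ is scaled so that a general linear form has value $1$, small volume forces large log discrepancy. Small volume means that $\mathfrak a_m(v)$ is large, so it contains a curve that vanishes to order $m$ along $v$ but meets a given line with small multiplicity. The next lemma turns such a curve into a bound for the log discrepancy.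

For curve germs $\{\varphi=0\}$ and $\{\psi=0\}$ without common component at a point $\xi$ of a smooth surface $Y$, the intersection number is $\dim_{\mathbb C}\mathcal O_{Y,\xi}/(\varphi,\psi)$, extended bilinearly to $\mathbb R$-divisors. Let $H$ be a smooth germ through $\xi$ and $G$ an effective $\mathbb R$-divisor not containing $H$, with $\nu=\operatorname{mult}_\xi G$. Blow up $\xi$, with exceptional curve $E$ and strict transforms $H'$, $G'$. We use the standard facts that $\pi^*H=H'+E$ and $\pi^*G=G'+\nu E$, that $H'$ is smooth and meets $E$ transversally in a single point $\xi_H$, that $(G'\cdot H')_{\xi_H}=(G\cdot H)_\xi-\nu$, and that the local intersection numbers of $G'$ with $E$ add up to $\nu$.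

\begin{lemma}\label{lem:lc}
Let $Y$ be a smooth complex surface, $\xi\in Y$ a point, $H$ a smooth curve germ through $\xi$, and $G$ an effective $\mathbb R$-divisor not containing $H$ with $(G\cdot H)_\xi\le1$. Then $A_Y(v)\ge v(H)+v(G)$ for every divisorial $v$ centered at $\xi$.
\end{lemma}

\begin{proof}
Blow up the center of $v$, and repeat as long as the center is a point. After finitely many steps the center is a curve \cite[Lemma 2.45]{KM}; we use induction on the number of steps, for all $Y,\xi,H,G$ at once. With the notation above, $\nu\le(G\cdot H)_\xi\le1$, and \eqref{eq:blowup} gives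
\[
A_Y(v)-v(H)-v(G)=A_{Y'}(v)-v(H')-v(G')-\nu\,v(E).
\]
The center of $v$ on $Y'$ lies over $\xi$, so it is $E$ or a point $\xi'\in E$.

If the center is $E$, then $v=b\operatorname{ord}_E$ and the right side is $b(1-\nu)\ge0$.

If the center is $\xi'=\xi_H$, then $\big((G'+\nu E)\cdot H'\big)_{\xi'}=(G\cdot H)_\xi-\nu+\nu\le1$, and the induction hypothesis for the curve $H'$ and the divisor $G'+\nu E$ says that the right side is nonnegative.

If the center is a point $\xi'\notin H'$, then $v(H')=0$, and $E$ takes over the role of the smooth curve: $(G'\cdot E)_{\xi'}\le\nu\le1$, so by induction $A_{Y'}(v)\ge v(E)+v(G')\ge\nu\,v(E)+v(G')$.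
\end{proof}

The bound $(G\cdot H)_\xi\le1$ cannot be relaxed: if $G$ is $\nu>1$ times a smooth curve transversal to $H$, the order of vanishing at $\xi$ has log discrepancy $2<1+\nu$.

In the rest of this section $R=\mathcal O_{X,0}$, with maximal ideal $\mathfrak m$, and $v(\mathfrak m)=\min\{v(x),v(y)\}$ is the least value of $v$ on $\mathfrak m$.

\begin{lemma}\label{lem:AV}
Let $v$ be divisorial and centered at $0$ with $v(\mathfrak m)=1$. Then $\mathrm{vol}(v)>0$, and $\tau=1/\mathrm{vol}(v)$ satisfies $A_X(v)\ge1+\tau$. Moreover $v(\ell)\le\tau$ for every nonzero linear form $\ell$; in particular $\tau\ge1$.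
\end{lemma}

By Lemma~\ref{lem:monomial} both inequalities are equalities for $v_w$ with $w\ge1$ and the form $\ell$ that defines it.

\begin{proof}
Write $\mathfrak a_m=\mathfrak a_m(v)$ for integers $m\ge0$, so $\mathfrak a_0=R$. Choose a linear form $h$ with $v(h)=1$. We count the colength of $\mathfrak a_m$ by slicing along the line $\{h=0\}$. For $m\ge1$ we have $\mathfrak a_m:h=\mathfrak a_{m-1}$, so the sequence
\[
0\to R/\mathfrak a_{m-1}\xrightarrow{\ h\ }R/\mathfrak a_m\to R/(\mathfrak a_m+(h))\to0
\]
is exact. Let $r_m$ be the length of the last term. It is finite because $\mathfrak a_m\supseteq\mathfrak m^m$, and $r_m\ge1$ because $\mathfrak a_m\subseteq\mathfrak m$. Since $R/(h)$ is a discrete valuation ring, the image of $\mathfrak a_m$ in it is generated by the image of one element $g\in\mathfrak a_m$, and $(\operatorname{div}g\cdot\operatorname{div}h)_0=r_m$. Lemma~\ref{lem:lc} with $H=\operatorname{div}h$ and $G=\frac1{r_m}\operatorname{div}g$ gives $A_X(v)\ge1+v(g)/r_m\ge1+m/r_m$. Hence $A_X(v)>1$ and $r_m\ge m/(A_X(v)-1)$.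 Summing,
\[
\operatorname{length}(R/\mathfrak a_m)=r_1+\dots+r_m\ge\frac{m(m+1)}{2(A_X(v)-1)},
\]
so $\mathrm{vol}(v)\ge1/(A_X(v)-1)>0$, which is the first claim.

Let $w=v(\ell)\ge1$ and let $z$ be a linear form independent of $\ell$, so $v(z)\ge1$. Then $\mathfrak a_m$ contains every $\ell^iz^j$ with $wi+j\ge m$, and $R/\mathfrak a_m$ is spanned by the remaining $m^2/(2w)+O(m)$ monomials. Thus $\mathrm{vol}(v)\le1/w$, that is, $w\le\tau$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:vol}]
The order of vanishing along $\{\ell_i=0\}$ has log discrepancy $1-c_i$ with respect to $(X,\Delta_c)$, and the order of vanishing at $0$ has log discrepancy $2-|c|$. So $c_{\max}<1$ and $|c|<2$ are necessary for klt. Assume both from now on.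

\emph{Lower bound.} Let $v$ be divisorial and centered at $0$, scaled so that $v(\mathfrak m)=1$, and let $\tau=1/\mathrm{vol}(v)\ge1$. Up to scalars at most one linear form has value greater than $1$, since two independent ones would force $v(x),v(y)>1$. This is where it matters that $\Delta_c$ is a sum of distinct lines: $v(\Delta_c)$ is determined by a single unknown number. If the exceptional form is one of the $\ell_i$, put $\kappa=c_i$ and $w=v(\ell_i)$; otherwise put $\kappa=0$ and $w=1$. In both cases $v(\Delta_c)=(|c|-\kappa)+\kappa w$, and Lemma~\ref{lem:AV} gives $A_X(v)\ge1+\tau$ and $w\le\tau$. Therefore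
\[
A_{X,\Delta_c}(v)\ \ge\ 1+\tau-(|c|-\kappa)-\kappa\tau=P+\tau Q,\qquad P=1-|c|+\kappa,\quad Q=1-\kappa .
\]
Here $Q>0$ because $c_{\max}<1$, so $P+\tau Q\ge P+Q=2-|c|>0$. A divisorial valuation whose center is a curve $C\ni0$ is a positive multiple of $\operatorname{ord}_C$, and its log discrepancy is positive because the coefficient of $C$ in $\Delta_c$ is less than $1$. Hence the pair is klt at $0$. Since both sides of the displayed inequality are positive, we may square it:
\[
A_{X,\Delta_c}(v)^2\,\mathrm{vol}(v)\ge\Phi_\kappa(\tau):=\frac{(P+\tau Q)^2}\tau,\qquad \Phi_\kappa'(\tau)=\frac{(P+\tau Q)(\tau Q-P)}{\tau^2}.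
\]
Note that $P-Q=2\kappa-|c|$. If $P\le Q$, then $\Phi_\kappa$ is nondecreasing on $[1,\infty)$ and its minimum is $\Phi_\kappa(1)=(2-|c|)^2$. If $P>Q$, the minimum is $\Phi_\kappa(P/Q)=4PQ=(P+Q)^2-(P-Q)^2$. In both cases
\begin{equation}\label{eq:minPhi}
\min_{[1,\infty)}\Phi_\kappa=(2-|c|)^2-\max\{0,2\kappa-|c|\}^2,
\end{equation}
and this is at least $(2-|c|)^2-\rho(c)^2$ because $\kappa\le c_{\max}$.

\emph{Upper bound.} Let $\ell=\ell_i$ be a form with $c_i=c_{\max}$ (if $n=0$, any linear form, with coefficient $0$), let $z$ be an independent linear form, and let $w\ge1$ be rational. Every $\ell_j$ with $j\ne i$ involves $z$, so $v_w(\ell_j)=1$. By Lemma~\ref{lem:monomial}, $A_{X,\Delta_c}(v_w)=1+w-(|c|-c_{\max})-c_{\max}w$, and so $A_{X,\Delta_c}(v_w)^2\,\mathrm{vol}(v_w)=\Phi_{c_{\max}}(w)$. By continuity the infimum over rational $w\ge1$ is the minimum \eqref{eq:minPhi} for $\kappa=c_{\max}$, which is $(2-|c|)^2-\rho(c)^2$. When $2c_{\max}>|c|$ this minimum is $4PQ=4(1-|c|+c_{\max})(1-c_{\max})$.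
\end{proof}

\section{The syzygy gap}\label{sec:gap}

In this section and the next, $k$ is a perfect field of characteristic $p$, $S=k[x,y]$, and $\ell_1,\dots,\ell_n\in S$ are nonzero, pairwise non-proportional linear forms. For $D\in\mathbb N^n$ put $F_D=\prod_i\ell_i^{D_i}$, $|D|=\sum_iD_i$ and $D_{\max}=\max_iD_i$ ($0$ if $n=0$). We write $\|\cdot\|$ for the $\ell^1$-norm on $\mathbb R^n$ and $e_1,\dots,e_n$ for the standard basis vectors.

The rank of $F_D$ on $S/(x^q,y^q)$ is $q^2$ minus the dimension of $S/(x^q,y^q,F_D)$, and the latter can be read off from the degrees of the relations among the three forms $x^q,y^q,F_D$. In a relation $gx^q+hy^q=F_DC$ the polynomial $C$ is determined by $g$ and $h$. We therefore record only the pair $(g,h)$; this makes the modules for different $D$ submodules of the same $S^2$, so that they can be compared. For $q=p^e$, $e\ge0$, let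
\[
M_q(D)=\{(g,h)\in S^2:\ gx^q+hy^q\in F_DS\},
\]
graded so that $(g,h)$ has degree $d$ if $g$ and $h$ are forms of degree $d$ or zero.

\begin{lemma}\label{lem:length}
The module $M_q(D)$ is graded free of rank $2$, with generators of degrees $\alpha\le\beta$ satisfying $\alpha+\beta=|D|$. With $\delta_q(D):=\beta-\alpha=|D|-2\alpha\ge0$,
\[
\dim_k S\big/\big((x^q,y^q):F_D\big)=\Big(q-\frac{|D|}2\Big)^2-\frac{\delta_q(D)^2}4 .
\]
\end{lemma}

We call $\delta_q(D)$ the \emph{syzygy gap}. The number $\alpha$ is the least degree of a nonzero homogeneous element of $M_q(D)$, and every element of degree less than $\beta$ is a multiple of the generator of degree $\alpha$.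

\begin{proof}
The map $(g,h)\mapsto\big(g,h,-(gx^q+hy^q)/F_D\big)$ identifies $M_q(D)$, with degrees raised by $q$, with the kernel of the map $S(-q)^2\oplus S(-|D|)\to S$ given by $(x^q,y^q,F_D)$. By Hilbert's syzygy theorem in two variables, the kernel of a homogeneous map between finitely generated graded free $S$-modules is graded free; here its rank is $3-1=2$. So $T=S/(x^q,y^q,F_D)$ has the resolution
\[
0\to S(-q-\alpha)\oplus S(-q-\beta)\to S(-q)^2\oplus S(-|D|)\to S\to T\to0,
\]
and its Hilbert series is $N(z)/(1-z)^2$ with $N(z)=1-2z^q-z^{|D|}+z^{q+\alpha}+z^{q+\beta}$. Since $T$ is finite-dimensional, $N(z)=(1-z)^2H(z)$ for a polynomial $H$ with $H(1)=\dim_kT$. Thus $N'(1)=0$, which says $\alpha+\beta=|D|$, and $\dim_kT=\frac12N''(1)$. A term $\pm z^j$ contributes $\pm(j^2-j)$ to $N''(1)$, and the linear parts cancel because $N'(1)=0$. Using $\alpha^2+\beta^2=\frac12(|D|^2+\delta_q(D)^2)$ we get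
\[
\dim_kT=\tfrac12\big[-2q^2-|D|^2+(q+\alpha)^2+(q+\beta)^2\big]=q|D|-\frac{|D|^2}4+\frac{\delta_q(D)^2}4 .
\]
Finally, with $J=(x^q,y^q)$, the quotient $S/(J:F_D)\cong F_D\cdot(S/J)$ has dimension $q^2-\dim_kT$.
\end{proof}

\begin{lemma}\label{lem:basic}
\begin{enumerate}
\item[(a)] If $(g,h),(g',h')\in M_q(D)$, then $F_D$ divides $gh'-g'h$. Two homogeneous elements of $M_q(D)$ form a basis if and only if their determinant is a nonzero scalar times $F_D$.
\item[(b)] $\delta_q(D)\equiv|D|\pmod2$.
\item[(c)] $|\delta_q(D)-\delta_q(D')|\le\|D-D'\|$.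
\item[(d)] $\delta_{pq}(pD)=p\,\delta_q(D)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $gx^q+hy^q=F_DC$ and $g'x^q+h'y^q=F_DC'$. Eliminating $y^q$ and then $x^q$,
\[
(gh'-g'h)\,x^q=F_D(Ch'-C'h),\qquad(gh'-g'h)\,y^q=F_D(gC'-g'C).
\]
Each $\ell_i$ is prime to $x$ or to $y$, so $\ell_i^{D_i}$ divides $gh'-g'h$ for every $i$, and hence so does $F_D$. The determinant of a homogeneous basis is nonzero, because the basis elements are linearly independent in $S^2$, and it has degree $\alpha+\beta=|D|$; so it is a nonzero scalar times $F_D$. Conversely, if two elements have such a determinant, the matrix that expresses them in a homogeneous basis has determinant in $k^*$ and is invertible over $S$.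

(b) This follows from $\delta_q(D)=|D|-2\alpha$.

(c) Let $D'=D+e_i$, with minimal degree $\alpha'$. The inclusions $\ell_iM_q(D)\subseteq M_q(D')\subseteq M_q(D)$ give $\alpha\le\alpha'\le\alpha+1$, so $\delta_q(D')=|D|+1-2\alpha'=\delta_q(D)\pm1$. Any two points $D,D'$ of $\mathbb N^n$ are joined inside $\mathbb N^n$ by $\|D-D'\|$ steps $\pm e_i$.

(d) Let $(g,h),(g',h')$ be a homogeneous basis of $M_q(D)$. Since $g^px^{pq}+h^py^{pq}=(gx^q+hy^q)^p$, the pairs $(g^p,h^p)$ and $(g'^p,h'^p)$ lie in $M_{pq}(pD)$. Their determinant is $(gh'-g'h)^p$, a nonzero scalar times $F_D^p=F_{pD}$. By (a) they form a basis, of degrees $p\alpha$ and $p\beta$.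
\end{proof}

Parts (c) and (d) let us pass to the limit $q\to\infty$. Call a sequence $D^{(e)}\in\mathbb N^n$, $e\ge0$, \emph{adapted to} $c\in\mathbb R^n_{\ge0}$ if $\|D^{(e)}-p^ec\|$ is bounded in $e$. The sequence $D^{(e)}_i=\lceil c_i(p^e-1)\rceil$ is adapted to $c$, because $-c_i\le\lceil c_i(q-1)\rceil-c_iq<1$.

\begin{proposition}\label{prop:limit}
Let $c\in\mathbb R^n_{\ge0}$ and let $D^{(e)}$ be adapted to $c$. Then $\delta^*(c):=\lim_ep^{-e}\delta_{p^e}(D^{(e)})$ exists and does not depend on the adapted sequence. One has $|\delta^*(c)-\delta^*(c')|\le\|c-c'\|$ and $\delta^*(u/p)=\delta_p(u)/p$ for $u\in\mathbb N^n$, and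
\begin{equation}\label{eq:limit}
\lim_{e\to\infty}\frac1{p^{2e}}\dim_kS\big/\big((x^{p^e},y^{p^e}):F_{D^{(e)}}\big)=\Big(1-\frac{|c|}2\Big)^2-\frac{\delta^*(c)^2}4 .
\end{equation}
\end{proposition}

\begin{proof}
Let $\|D^{(e)}-p^ec\|\le K$ for all $e$. By Lemma~\ref{lem:basic}(d) and (c),
\[
\big|\delta_{p^{e+1}}(D^{(e+1)})-p\,\delta_{p^e}(D^{(e)})\big|\le\|D^{(e+1)}-pD^{(e)}\|\le(1+p)K .
\]
Dividing by $p^{e+1}$ shows that $p^{-e}\delta_{p^e}(D^{(e)})$ is a Cauchy sequence. If $D'^{(e)}$ is adapted to $c'$, then $|\delta_{p^e}(D^{(e)})-\delta_{p^e}(D'^{(e)})|\le p^e\|c-c'\|+O(1)$ by (c); this gives independence of the sequence (take $c'=c$) and the Lipschitz bound. For $c=u/p$ use $D^{(e)}=p^{e-1}u$ for $e\ge1$ and (d). Formula \eqref{eq:limit} is Lemma~\ref{lem:length} divided by $p^{2e}$.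
\end{proof}

\section{Differentiating a minimal syzygy}\label{sec:bound}

It remains to bound $\delta_q(D)$ from above, uniformly in the position of the lines. A large gap means that $M_q(D)$ has one element $(g,h)$ of unusually low degree $\alpha$ and nothing independent of it until degree $\beta$. To bound the gap we must manufacture a second element from the first. For $e\ge1$ the forms $x^q$ and $y^q$ are killed by $\partial_x$ and $\partial_y$, so differentiating $gx^q+hy^q=F_DC$ produces a relation of the same kind, except that each $\ell_i$ may lose one power. Multiplying by $L=\ell_1\cdots\ell_n$ repairs the loss and gives an element of degree $\alpha+n-1$. If it is independent of $(g,h)$, then $\beta\le\alpha+n-1$, and Euler's relation improves this by one. If it is never independent, then the ratio of $g$ and $h$ has zero derivatives and is a $p$-th power, so the relation comes from level $q/p$. Both cases occur already for three lines.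

\begin{example}\label{ex:family}
Let $p>m\ge1$, suppose that $k$ contains the $m$ roots of $\zeta^m=-1$ (they are distinct because $p\nmid m$), and take the $n=m+2$ forms $x$, $y$, $x-\zeta y$, so that $L=xy(x^m+y^m)$. The smallest case is $m=1$, with the three lines $x,y,x+y$. Let $u=(p-m,p-m,1,\dots,1)$. Then
\[
F_u=x^{p-m}y^{p-m}(x^m+y^m)=y^{p-m}\cdot x^p+x^{p-m}\cdot y^p ;
\]
for $m=1$, $p=2$ this reads $xy(x+y)=y\cdot x^2+x\cdot y^2$.

\emph{Level $q=p$.} The pairs $(g,h)=(y^{p-m},x^{p-m})$ and $(y^p,-x^p)$ lie in $M_p(u)$ and have determinant $-F_u$. By Lemma~\ref{lem:basic}(a) they form a basis, so $\delta_p(u)=p-(p-m)=m=n-2$. Differentiating, $g\,\partial_xh-h\,\partial_xg=yW$ and $g\,\partial_yh-h\,\partial_yg=-xW$ with $W=-m\,x^{p-m-1}y^{p-m-1}\ne0$, and $LW=-mF_u$. So $F_u$ divides $LW$, with no degree to spare.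

\emph{Level $q=p^2$.} A basis of $M_{p^2}(pu)$ consists of $\sigma=(g^p,h^p)$, of degree $p(p-m)$, and an element of degree $p^2$. The gap is $pm>n-2$, and the derivatives of $\sigma$ vanish. The large gap persists near $pu$. Let $D=pu+je_3$ with $0\le j\le pm$. An element of $M_{p^2}(D)\subseteq M_{p^2}(pu)$ of degree less than $p^2$ has the form $r\sigma$, and $r\sigma\in M_{p^2}(D)$ if and only if $\ell_3^j$ divides $r$. Hence the minimal element is $\ell_3^j\sigma$, a form times a $p$-th power, and
\[
\delta_{p^2}(D)=p(2p-m)+j-2\big(p(p-m)+j\big)=pm-j=p\,\delta_p(u)-\|D-pu\|.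
\]
\end{example}

The next lemma says that the example shows everything that can happen.

\begin{lemma}\label{lem:dichotomy}
Let $q=p^e$ with $e\ge1$ and $D\in\mathbb N^n$. Either $\delta_q(D)\le n-2$, or there is $u\in\mathbb N^n$ with $\delta_q(D)\le p\,\delta_{q/p}(u)-\|D-pu\|$.
\end{lemma}

By Lemma~\ref{lem:basic}(c),(d) the reverse inequality holds for every $u$, so the second alternative is an equality: the gap at $D$ is inherited from the nearby point $pu$.

\begin{proof}
Let $(g,h)\in M_q(D)$ be nonzero of minimal degree $\alpha$, with $gx^q+hy^q=F_DC$. Let $\partial$ be $\partial_x$ or $\partial_y$. Then $\partial(x^q)=\partial(y^q)=0$ because $e\ge1$, and $L\,\partial F_D=F_D\sum_iD_i(\partial\ell_i)L/\ell_i$ is divisible by $F_D$. Applying $L\partial$ to the relation gives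
\[
(L\,\partial g)\,x^q+(L\,\partial h)\,y^q=(L\,\partial F_D)\,C+F_D\,L\,\partial C\in F_DS ,
\]
so $(L\,\partial g,L\,\partial h)\in M_q(D)$. By Lemma~\ref{lem:basic}(a), $F_D$ divides $LW_x$ and $LW_y$, where
\[
W_x=g\,\partial_xh-h\,\partial_xg,\qquad W_y=g\,\partial_yh-h\,\partial_yg .
\]
Since $g$ and $h$ are forms of the same degree, Euler's relation gives $xW_x+yW_y=\alpha gh-\alpha hg=0$. Hence $W_x=yW$ and $W_y=-xW$ for a polynomial $W$, which is homogeneous of degree $2\alpha-2$ if it is nonzero. As $F_D$ divides both $xLW$ and $yLW$, it divides $LW$.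

\emph{Case $W\ne0$.} Comparing degrees, $|D|\le n+2\alpha-2$, that is, $\delta_q(D)\le n-2$.

\emph{Case $W=0$.} Write $(g,h)=r\,(g_0,h_0)$ with $r,g_0,h_0$ homogeneous and $g_0,h_0$ coprime (if one of them is zero, the other is a nonzero constant). From $g\,\partial h-h\,\partial g=r^2(g_0\,\partial h_0-h_0\,\partial g_0)$ we get $g_0\,\partial h_0=h_0\,\partial g_0$ for both derivations. By coprimality $g_0$ divides $\partial g_0$ and $h_0$ divides $\partial h_0$, and by degrees $\partial g_0=\partial h_0=0$. So $g_0,h_0\in k[x^p,y^p]$, and since $k$ is perfect, $g_0=g_1^p$ and $h_0=h_1^p$ for a nonzero homogeneous pair $(g_1,h_1)$ of some degree $d_1$. Put $\phi=g_1x^{q/p}+h_1y^{q/p}$. Then $gx^q+hy^q=r\phi^p$, so $F_D$ divides $r\phi^p$.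

We now choose $u$ so that $(g_1,h_1)\in M_{q/p}(u)$; whatever part of $F_D$ is not supplied by $\phi^p$ must be supplied by $r$. Let $o_i\in\mathbb N\cup\{\infty\}$ be the order of $\phi$ along $\ell_i$ (infinite if $\phi=0$) and let $u_i=\min\{o_i,\lceil D_i/p\rceil\}$; the truncation keeps $u$ finite and close to $D/p$. As the $\ell_i$ are pairwise non-proportional, $F_u$ divides $\phi$. So $(g_1,h_1)\in M_{q/p}(u)$, and $d_1\ge\alpha'$, the minimal degree of $M_{q/p}(u)$. We claim that $\operatorname{ord}_{\ell_i}(r)\ge\max\{0,D_i-pu_i\}$. If $u_i=o_i$, this follows from $\operatorname{ord}_{\ell_i}(r)+po_i\ge D_i$. If $u_i=\lceil D_i/p\rceil$, the right side is $0$. Therefore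
\[
\alpha=pd_1+\deg r\ \ge\ p\alpha'+\sum_i\max\{0,D_i-pu_i\}=p\alpha'+\tfrac12\big(|D|-p|u|+\|D-pu\|\big),
\]
where we used $\max\{0,a\}=\frac12(a+|a|)$. Hence
\[
\delta_q(D)=|D|-2\alpha\le p|u|-2p\alpha'-\|D-pu\|=p\,\delta_{q/p}(u)-\|D-pu\|.\qedhere
\]
\end{proof}

Iterating the lemma, we either meet the first alternative at some level, where the gap is at most $n-2$ and has been magnified at most $q/p$ times, or descend all the way to $q=1$, where everything can be computed and the characteristic plays no role.

\begin{proposition}\label{prop:bound}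
For $q=p^e$, $e\ge0$, and $D\in\mathbb N^n$,
\[
\delta_q(D)\le\max\Big\{0,\ 2D_{\max}-|D|,\ |D|-2q,\ \frac{(n-2)q}p\Big\}.
\]
If $D_{\max}\le q$, then also $\delta_q(D)\ge\max\{0,\,2D_{\max}-|D|\}$.
\end{proposition}

\begin{proof}
\emph{Upper bound.} Put $u^{(0)}=D$. As long as $j<e$ and $\delta_{q/p^j}(u^{(j)})>n-2$, Lemma~\ref{lem:dichotomy} provides $u^{(j+1)}$ with $\delta_{q/p^j}(u^{(j)})\le p\,\delta_{q/p^{j+1}}(u^{(j+1)})-\|u^{(j)}-pu^{(j+1)}\|$. At each stage
\[
\delta_q(D)\le p^j\delta_{q/p^j}(u^{(j)})-\|D-p^ju^{(j)}\| .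
\]
Indeed this holds for $j=0$, and it passes from $j$ to $j+1$ because $\|D-p^ju^{(j)}\|+p^j\|u^{(j)}-pu^{(j+1)}\|\ge\|D-p^{j+1}u^{(j+1)}\|$.

If the process stops at some $j<e$, then $0\le\delta_{q/p^j}(u^{(j)})\le n-2$. So $n\ge2$ and $\delta_q(D)\le p^j(n-2)\le(n-2)q/p$. Otherwise we reach $j=e$ and obtain $u\in\mathbb N^n$ with $\delta_q(D)\le q\,\delta_1(u)-\|D-qu\|$. Here $M_1(u)$ consists of the pairs with $gx+hy\in F_uS$, and there are three cases.
\begin{itemize}
\item $|u|=0$. Then $M_1(u)=S^2$, $\delta_1(u)=0$, and $\delta_q(D)\le0$.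
\item $u=e_i$. Since $\ell_i$ is a constant combination of $x$ and $y$, we have $\alpha=0$ and $\delta_1(u)=1$. So
\[
\delta_q(D)\le q-|D_i-q|-(|D|-D_i)\le q-(q-D_i)-|D|+D_i=2D_i-|D|\le2D_{\max}-|D|.
\]
\item $|u|\ge2$. A nonzero constant pair gives a nonzero linear form, which $F_u$ cannot divide, while $(y,-x)\in M_1(u)$. So $\alpha=1$, $\delta_1(u)=|u|-2$, and
\[
\delta_q(D)\le q|u|-2q-\sum_i|D_i-qu_i|\le q|u|-2q-\sum_i(qu_i-D_i)=|D|-2q.
\]
\end{itemize}

\emph{Lower bound.} The gap is nonnegative, so let $n\ge1$, $D_i=D_{\max}\le q$ and $\ell_i=ax+by$. Then $a^qx^q+b^qy^q=\ell_i^q$ is divisible by $\ell_i^{D_i}$, so $(a^q,b^q)\prod_{j\ne i}\ell_j^{D_j}$ is a nonzero element of $M_q(D)$ of degree $|D|-D_i$. Hence $\alpha\le|D|-D_i$ and $\delta_q(D)=|D|-2\alpha\ge2D_i-|D|$.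
\end{proof}

\begin{remark}
Take one line $\ell_1=x$ and $D_1>q$. The elements $(x^{D_1-q},0)$ and $(y^q,-x^q)$ have determinant $-x^{D_1}$, so $\delta_q(D)=|D_1-2q|<D_1=2D_{\max}-|D|$: the lower bound fails without the hypothesis $D_{\max}\le q$. The term $(n-2)q/p$ in the upper bound is attained in Example~\ref{ex:family}, where the other three terms are at most $0$.
\end{remark}

\begin{corollary}\label{cor:star}
If $c_{\max}<1$ and $|c|<2$, then $\rho(c)\le\delta^*(c)\le\max\{\rho(c),(n-2)/p\}$.
\end{corollary}

\begin{proof}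
Let $D^{(e)}$ be adapted to $c$ and $q=p^e$. For large $e$ we have $D^{(e)}_{\max}\le q$ because $c_{\max}<1$, so the lower bound of Proposition~\ref{prop:bound} applies; and $|D^{(e)}|-2q<0$ because $|c|<2$, so this term drops out of the upper bound. Divide by $q$ and let $e\to\infty$.
\end{proof}

\section{Comparison of the two invariants}\label{sec:compare}

Outside the klt range the rank can be estimated directly.

\begin{lemma}\label{lem:nonklt}
In the setting of Section~\ref{sec:gap}, let $D^{(e)}$ be adapted to $c$. If $c_{\max}\ge1$ or $|c|\ge2$, the limit \eqref{eq:limit} is $0$.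
\end{lemma}

\begin{proof}
Let $K\ge1$ be an integer with $\|D^{(e)}-p^ec\|\le K$ for all $e$, and write $q=p^e$, $D=D^{(e)}$, $J=(x^q,y^q)$. Suppose $c_i\ge1$, so $D_i\ge q-K$. For a linear form $z$ independent of $\ell_i$ we have $J=(\ell_i^q,z^q)$, because the $q$-th power map is additive. Thus $\ell_i^K$ and $z^q$ lie in $J:F_D$, and the colength is at most $Kq$. Suppose $|c|\ge2$, so $\deg F_D\ge2q-K$. Since $S/J$ vanishes in degrees $\ge2q-1$, all forms of degree $K$ lie in $J:F_D$, and the colength is at most $K(K+1)/2$. In both cases the colength is $o(q^2)$.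
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:compare}]
The field $k=k(\mu)$ is finite, hence perfect, and the forms $\ell_{i,\mu}$ are nonzero and pairwise non-proportional, so Sections~\ref{sec:gap} and~\ref{sec:bound} apply to them. The ring $S/(x^q,y^q)$ is local with maximal ideal $(x,y)$, so it equals $R_\mu/\mathfrak m^{[q]}$, and for $F\in S$ both $\operatorname{length}\big(R_\mu/(\mathfrak m^{[q]}:F)\big)$ and $\dim_kS/((x^q,y^q):F)$ are the rank of $F$ on this ring. So $s_\mu(c)$ is the limit \eqref{eq:limit} for the adapted sequence $\lceil c_i(p^e-1)\rceil$, and it exists. For $c=(ta_1,\dots,ta_n)$ and $N=\lceil t(q-1)\rceil$, the power $f_\mu^N$ is the unit $\lambda_\mu^N$ times $F_D$ with $D=(Na_1,\dots,Na_n)$. This sequence is adapted to $c$ as well, because $-t\le N-tq<1$. By Proposition~\ref{prop:limit} the limit $s_\mu$ exists and equals $s_\mu(c)$.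

If $(X,\Delta_c)$ is not klt at $0$, then $c_{\max}\ge1$ or $|c|\ge2$ by Theorem~\ref{thm:vol}, and $s_\mu(c)=0$ by Lemma~\ref{lem:nonklt}. If it is klt at $0$, then Theorem~\ref{thm:vol} and \eqref{eq:limit} give
\begin{equation}\label{eq:diff}
\frac{\widehat{\mathrm{vol}}(X,\Delta_c,0)}4-s_\mu(c)=\frac{\delta^*(c)^2-\rho(c)^2}4 ,
\end{equation}
and $0\le\rho(c)\le\delta^*(c)\le\max\{\rho(c),\max(0,n-2)/p\}$ by Corollary~\ref{cor:star}. Squaring gives the two inequalities.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:answer}]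
(a) The upper bound in Theorem~\ref{thm:compare} is at most $\max(0,n-2)^2/(4p^2)$, which depends only on $n$ and $p=p(\mu)$ and tends to $0$ as $p\to\infty$. A constant $f$ is the case $n=0$, where both sides of \eqref{eq:star} equal $1$.

(c) In the non-klt case both numbers are $0$. In the klt case the upper bound in Theorem~\ref{thm:compare} vanishes if $n\le2$, and also if $\rho(c)=2c_{\max}-|c|\ge(n-2)/p$.

(b) Let $B\subset\mathbb C$ be the ring generated by $\Lambda'$ and $\Lambda$. The morphism $\operatorname{Spec}B\to\operatorname{Spec}\Lambda'$ is of finite type, and its image contains the generic point because $\Lambda'\subseteq B$ are domains. By Chevalley's theorem the image is constructible, so it contains a nonempty open set $U'$. Let $\mu\in U'$ be maximal. Then $B/\mu B$ is a nonzero finitely generated $k(\mu)$-algebra; a maximal ideal of it gives a maximal ideal $\nu$ of $B$ over $\mu$, with $k(\nu)$ finite over $k(\mu)$ by the Nullstellensatz. The elements inverted in $\Lambda$ are units modulo $\nu$, so $f_\nu=\lambda_\nu\prod\ell_{i,\nu}^{a_i}$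 with $\lambda_\nu\ne0$ and the $\ell_{i,\nu}$ nonzero and pairwise non-proportional. The proof of Theorem~\ref{thm:compare} used nothing else, so its conclusions hold for $f_\nu$. Now $f_\nu$ is the image of $f_\mu$ under $k(\mu)\subseteq k(\nu)$. Hence $f_\mu\ne0$, and the rank of $f_\mu^N$ on $k(\mu)[x,y]/(x^q,y^q)$ equals the rank of $f_\nu^N$ on $k(\nu)[x,y]/(x^q,y^q)$, since the rank of a matrix does not change under field extension. So $s_\mu=s_\nu$. For $\Lambda'=\mathbb Z$ the set $U'$ contains all but finitely many primes.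
\end{proof}

The argument with Chevalley's theorem, applied to $\mathbb Z\subseteq\Lambda$, also shows that all but finitely many primes occur as $p(\mu)$ for a maximal ideal $\mu$ of $\Lambda$, so the limit in Corollary~\ref{cor:answer}(a) is not vacuous.

\section{Sharpness of the error term}\label{sec:sharp}

By \eqref{eq:diff}, when $\rho(c)=0$ the error is $\delta^*(c)^2/4$, and a lower bound for it needs only one point $u$ with $u/p$ close to $c$ and $\delta_p(u)>0$.

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
(a) Take $\ell_3,\dots,\ell_n$ to be the forms $x-\zeta y$ with $\zeta^m=-1$; rescaling the forms does not change $s_\mu(c)$. For every klt $c$ the difference is at most $(n-2)^2/(4p^2)$ by Theorem~\ref{thm:compare}. Let $u=(p-m,p-m,1,\dots,1)$ and $c=u/p$. Since $p-m\ge1$, we have $c_{\max}=1-\frac mp<1$, and $|c|=2-\frac mp<2$, so the pair is klt at $0$. Also $2c_{\max}=2-\frac{2m}p\le|c|$, so $\rho(c)=0$. Example~\ref{ex:family} over $k(\mu)$ gives $\delta_p(u)=m$, hence $\delta^*(c)=m/p$ by Proposition~\ref{prop:limit},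 and by \eqref{eq:diff} the difference at $c$ is $m^2/(4p^2)=(n-2)^2/(4p^2)$.

Every prime $p>m$ occurs here as some $p(\mu)$. Indeed, the roots $\zeta$ are units, and each difference of two roots divides $m\zeta^{m-1}$, the derivative of $T^m+1$ at a root. So $\Lambda$ lies in the ring generated by $1/m$ and the roots, which is finite over $\mathbb Z[1/m]$, and $p$ is not a unit in it.

(b) Here $n=3$ and $c=(\frac25,\frac25,\frac25)$, so $c_{\max}<1$, $|c|=\frac65<2$, the pair is klt at $0$, and $\rho(c)=0$ because $\frac45<\frac65$. For the forms $x,y,x+y$ all determinants are $\pm1$, so $\Lambda=\mathbb Z$, and the upper bound $1/(4p^2)$ holds for every prime by Theorem~\ref{thm:compare}. For the lower bound we use parity. Write $p=5j+3$ or $p=5j+2$ and put $b=2j+1$. Then $2p=5b+1$ or $2p=5b-1$, respectively, so $|\frac{2p}5-b|=\frac15$: the integer nearest to $2p/5$ is odd. For $u=(b,b,b)$ the sum $|u|=3b$ is odd, so $\delta_p(u)\ge1$ by Lemma~\ref{lem:basic}(b). By Proposition~\ref{prop:limit},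
\[
\delta^*(c)\ge\frac{\delta_p(u)}p-\Big\|c-\frac up\Big\|\ge\frac1p-\frac3{5p}=\frac2{5p},
\]
and \eqref{eq:diff} shows that the difference is at least $\frac14\cdot\frac4{25p^2}=\frac1{25p^2}$. By Dirichlet's theorem there are infinitely many primes $p\equiv2,3\pmod5$, so the order $p^{-2}$ cannot be improved for this pair.
\end{proof}

\begin{thebibliography}{9}

\bibitem{BCPT}
Anna Brosowsky, Izzet Coskun, Suchitra Pande, Kevin Tucker,
\emph{Limit $F$-signature functions of two-variable binomial hypersurfaces},
arXiv:2504.18656 (2025).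

\bibitem{KM}
Koll\'ar and Mori,
\emph{Birational Geometry of Algebraic Varieties}.

\end{thebibliography}
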